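# Circuit packings and the asymptotic resurgence of matroid Stanley–Reisner ideals

## 1. Two triangles glued along an edge

Take the graph on vertices $1,2,3,4$ with edges
$$a=13,\quad b=23,\quad c=14,\quad d=24,\quad e=12 .$$
It consists of two triangles, $abe$ and $cde$, glued along $e$. Its cycles are these two triangles and the $4$-cycle $abcd$. Call this graph the *diamond*. Form the ideal generated by the cycles,
$$I=(abe,\ cde,\ abcd)\subseteq \mathbb K[a,b,c,d,e].$$

A squarefree monomial lies outside $I$ exactly when its edges form a forest. Hence a monomial lies in $I$ exactly when its support is contained in no spanning tree, that is, when its support meets the complement of every spanning tree. The complements of spanning trees are the pairs of edges other than $\{a,b\}$ and $\{c,d\}$ (removing $a,b$ leaves the triangle $cde$). There are eight such pairs, and $I$ is the intersection of the eight primes generated by them: $(a,e)$, $(b,e)$, $(c,e)$, $(d,e)$, $(a,c)$, $(a,d)$, $(b,c)$, $(b,d)$.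

There are two ways of asking a monomial to be "$s$ times in $I$". The ordinary power $I^s$ asks that it be divisible by a product of $s$ generators. The symbolic power $I^{(s)}$ asks only that it lie in $P^s$ for each of the eight primes $P$. Test this on $u=abcde$.

* Each of the eight primes contains two of the five variables, so $u\in P^2$ for all of them, and $u\in I^{(2)}$. In the same way $u^t\in I^{(2t)}$ for all $t$.
* A product of two generators has degree at least $6$, so $u\notin I^2$.
* However, $u^2=(abe)(cde)(abcd)\in I^3$. Hence $u^t\in I^{3t/2}$ for even $t$. For odd $t$, $u^t=u^{t-1}\cdot u\in I^{3(t-1)/2+1}=I^{(3t-1)/2}$ (an ordinary power), because $u\in I$.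
* This is the best possible. Give the variables $a,c,e$ weight $\tfrac12$ and $b,d$ weight $0$. Each of the three generators has weight exactly $1$, so every monomial in $I^k$ has weight at least $k$. Since $u^t$ has weight $3t/2$, membership $u^t\in I^k$ forces $k\le 3t/2$.

So $u^t$ has symbolic order at least $2t$, but ordinary order only $\lfloor 3t/2\rfloor$. The ratio tends to $4/3$. The *asymptotic resurgence* $\widehat\rho(I)$, defined below, measures the worst such ratio.

Degrees suggest an estimate for this ratio. The monomials $u^t$ reach symbolic order $2t$ in degree $5t$, which is $\tfrac52$ per unit of order, and no monomial does better (this is checked in Section 3). The generators have degree at most $4$. The quotient is $4\big/\tfrac52=\tfrac85$, and indeed $\tfrac43\le\tfrac85$. Is the quotient "largest generator degree over cheapest symbolic degree" always an upper bound? For ideals of matroids this is posed as a conjecture in Michael DiPasquale, Louiza Fouli, Arvind Kumar, "Asymptotic Resurgence of Facet and Stanley-Reisner ideals of Matroids", arXiv:2607.20892 (2026). We prove that the answer is yes.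

## 2. Definitions and the theorem

Let $\mathbb K$ be a field and $S=\mathbb K[x_1,\dots,x_n]$. Let $I\subseteq S$ be a nonzero homogeneous ideal.

**Definition (algebraic invariants).** The symbolic power is $I^{(s)}=\bigcap_{P\in\operatorname{Ass}(I)}(P^sS_P)\cap S$. The initial degree $\alpha(I)$ is the least degree of a nonzero element of $I$, and $\omega(I)$ is the largest degree of a minimal generator. The Waldschmidt constant and the asymptotic resurgence are
$$\widehat\alpha(I)=\lim_{s\to\infty}\frac{\alpha(I^{(s)})}{s},\qquad
\widehat\rho(I)=\sup\Big\{\frac sr:\ I^{(st)}\not\subseteq I^{rt}\text{ for all }t\gg0\Big\}.$$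

In the diamond, if $s/r<4/3$ then for large $t$ the monomial $u^{\lceil st/2\rceil}$ lies in $I^{(st)}$. Its weight is at most $\tfrac32(\tfrac{st}2+1)=\tfrac34st+\tfrac32<rt$, so it is not in $I^{rt}$. Thus $\widehat\rho(I)\ge4/3$ there.

**Matroids.** Let $M$ be a matroid on $E=[n]$ with rank function $\operatorname{rk}$. A circuit is a minimal dependent set; $C$ always denotes a circuit of $M$. We assume that $M$ has at least one circuit. The Stanley–Reisner ideal of the independence complex is
$$I=I_{\Delta(M)}=(x_C:\ C\text{ a circuit of }M),\qquad x_C=\prod_{i\in C}x_i .$$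
These monomials are its minimal generators, so $\omega(I)$ is the largest size of a circuit. In the diamond, independent sets are forests and circuits are cycles.

The following textbook facts will be used.

* **(M1)** Every independent subset of $A$ extends to a maximal independent subset of $A$ (a basis of $A$), and all of these have size $\operatorname{rk}(A)$.
* **(M2)** An element of $A$ in no circuit contained in $A$ is a coloop of $M|A$. Deleting a coloop lowers both the size and the rank by one and creates or destroys no circuit.
* **(M3)** The dual $(M|A)^*$ has rank $|A|-\operatorname{rk}(A)$, and its loops are the coloops of $M|A$. The circuits of $M|A$ are exactly the complements in $A$ of the hyperplanes of $(M|A)^*$, where a hyperplane is a flat of rank one less than the matroid.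
* **(M4)** In a loopless matroid $N$ of rank at least $1$ the rank-one flats partition the ground set. If $F$ is a rank-one flat, the contraction $N/F$ is loopless of rank $\operatorname{rk}(N)-1$. If moreover $\operatorname{rk}(N)\ge2$, the hyperplanes of $N/F$ are the sets $H\setminus F$ with $H\supseteq F$ a hyperplane of $N$.

For example, let $M$ be the diamond and $A=E$. The dual has rank $5-3=2$, and its hyperplanes are the complements of the three cycles: $\{c,d\}$, $\{a,b\}$, $\{e\}$. They are also its rank-one flats, and they partition the ground set.

**Definition (nullity and fractional packing).** Put $\operatorname{null}(A)=|A|-\operatorname{rk}(A)$. This is positive exactly when $A$ contains a circuit. For $\ell\in\mathbb R^n$ let $\ell(A)=\sum_{i\in A}\ell_i$, and let $\mathbf 1_A$ be the indicator vector of $A$. If $\operatorname{null}(A)>0$, set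
$$\nu(A)=\max\Big\{\sum_{C\subseteq A}y_C:\ y_C\ge0,\ \sum_{C\subseteq A}y_C\mathbf 1_C\le\mathbf 1_A\Big\}>0,\qquad
R=\max_{A:\,\operatorname{null}(A)>0}\frac{\operatorname{null}(A)}{\nu(A)} .$$

The maximum defining $\nu(A)$ exists because circuits are nonempty, so all $y_C$ lie in $[0,1]$. In the diamond, $\operatorname{null}(E)=2$. Weight $\tfrac12$ on each of the three cycles covers each edge exactly once, so $\nu(E)\ge\tfrac32$. The weights $w=\tfrac12$ on $a,c,e$ give every cycle weight $1$, so $\sum y_C=\sum y_Cw(C)\le w(E)=\tfrac32$ for every feasible $y$. Thus $\nu(E)=\tfrac32$. Any other $A$ with $\operatorname{null}(A)>0$ has nullity $1$ and contains a single cycle, so $\nu(A)=1$. Hence $R=\max(\tfrac43,1)=\tfrac43$, the ratio found by hand.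

**Theorem.** Let $M$ be a matroid with at least one circuit and $I=I_{\Delta(M)}$.

1. $\widehat\alpha(I)=\min_{\operatorname{null}(A)>0}|A|/\operatorname{null}(A)$ and $\widehat\rho(I)=R$.
2. $\widehat\rho(I)\le\omega(I)/\widehat\alpha(I)$.
3. For $\ell\in\mathbb R^n_{\ge0}$ with $\ell(C)>0$ for all circuits $C$, put $\widehat\ell=\min_{\operatorname{null}(A)>0}\ell(A)/\operatorname{null}(A)$. Then
$$\frac{\min_C\ell(C)}{\widehat\ell}\le\widehat\rho(I)\le\frac{\max_C\ell(C)}{\widehat\ell},$$
and $\widehat\rho(I)=\max_\ell\ \min_C\ell(C)/\widehat\ell$, the maximum being over all such $\ell$.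
4. For $\ell$ as in part 3, $\widehat\rho(I)=\max_C\ell(C)/\widehat\ell$ if and only if there is $A$ with $\operatorname{null}(A)>0$ and $\ell(A)/\operatorname{null}(A)=\widehat\ell$ such that every circuit $C\subseteq A$ has $\ell(C)=\max_{C'}\ell(C')$, the maximum being over all circuits $C'$ of $M$. In particular, $\widehat\rho(I)=\omega(I)/\widehat\alpha(I)$ if and only if some $A$ with $|A|/\operatorname{null}(A)=\widehat\alpha(I)$ has all its circuits of size $\omega(I)$.

Part 2 is the conjecture. In the diamond, take $\ell=\tfrac12$ on $a,c,e$ and $0$ on $b,d$. Then $\ell(C)=1$ for all three circuits and $\ell(E)/\operatorname{null}(E)=\tfrac34$. The sets of nullity $1$ contain a circuit, so they have $\ell(A)\ge1$. Thus $\widehat\ell=\tfrac34$, and both bounds in part 3 equal $\tfrac43$.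

## 3. Symbolic powers through level sets and nullity

**Step 1: describe $I^{(s)}$ by inequalities.** For a basis $B$ of $M$ let $P_B=(x_i:i\notin B)$. A monomial lies in $I$ iff its support contains a circuit, iff its support is contained in no basis, iff its support meets every $E\setminus B$, iff it lies in every $P_B$. Both $I$ and $\bigcap_BP_B$ are monomial ideals, so $I=\bigcap_BP_B$. The sets $E\setminus B$ all have the same size, so no $P_B$ contains another. Hence $\operatorname{Ass}(I)=\{P_B\}$.

Next, $P_B^sS_{P_B}\cap S=P_B^s$. To see this, grade $S$ by the degree in the variables generating $P_B$. Then $P_B^s$ consists of the polynomials all of whose components have degree at least $s$. If $f\notin P_B$ and $g\notin P_B^s$, then $f$ has a nonzero component $f_0$ of degree $0$, and the lowest nonzero component $g_j$ of $g$ has $j<s$. The component of $fg$ in degree $j$ is $f_0g_j\ne0$, so $fg\notin P_B^s$. Thus elements outside $P_B$ can be cancelled, which is the claim.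

Therefore $I^{(s)}=\bigcap_BP_B^s$. This is a monomial ideal, and since $x^a\in P_B^s$ iff $a(E\setminus B)\ge s$, for $a\in\mathbb N^n$ we have
$$x^a\in I^{(s)}\iff a\in s\cdot SP,\qquad SP=\{a\in\mathbb R^n_{\ge0}:\ a(E\setminus B)\ge1\text{ for all bases }B\}.\tag{1}$$

**Step 2: slice an exponent vector into sets.** For $a\in\mathbb R^n_{\ge0}$ and $h>0$ let $A_h=\{i:a_i\ge h\}$. The sets $A_h$ shrink as $h$ grows, only finitely many occur, and $A_h=\emptyset$ for $h>\max_ia_i$. Since $a_i$ is the length of $\{h>0:h\le a_i\}$,
$$a=\int_0^\infty\mathbf 1_{A_h}\,dh .\tag{2}$$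
The integrand is a step function, so the integral is a finite sum.

**Step 3: one basis sees all slices at once.** *If $a\in\sigma\cdot SP$ with $\sigma>0$, then*
$$\int_0^\infty\operatorname{null}(A_h)\,dh\ge\sigma.\tag{3}$$
The $A_h$ form a finite chain. Choose a basis of the smallest set, extend it to a basis of the next one by (M1), continue up the chain, and finally extend to a basis $B$ of $M$. Since $B\cap A_h$ is independent and contains the chosen basis of $A_h$, it equals that basis, so $|B\cap A_h|=\operatorname{rk}(A_h)$ for every $h$. By (2),
$$\sigma\le a(E\setminus B)=\int_0^\infty|A_h\setminus B|\,dh=\int_0^\infty\operatorname{null}(A_h)\,dh .$$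

**Step 4: the converse for a single set.** *If $\operatorname{null}(A)>0$, then*
$$\frac{1}{\operatorname{null}(A)}\mathbf 1_A\in SP.\tag{4}$$
For each basis $B$, the set $A\cap B$ is independent, so $|A\setminus B|=|A|-|A\cap B|\ge|A|-\operatorname{rk}(A)=\operatorname{null}(A)$.

**Step 5: the formula for $\widehat\alpha(I)$.** Let $m=\min_{\operatorname{null}(A)>0}|A|/\operatorname{null}(A)$, so that $|A|\ge m\operatorname{null}(A)$ for every $A$. If $x^a\in I^{(s)}$ with $s\ge 1$, then by (2) and (3) its degree is
$$\int_0^\infty|A_h|\,dh\ge m\int_0^\infty\operatorname{null}(A_h)\,dh\ge ms .$$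
So $\alpha(I^{(s)})\ge ms$. Conversely, let $A$ attain $m$. By (4), $\lceil s/\operatorname{null}(A)\rceil\mathbf 1_A\in s\cdot SP$, so $\alpha(I^{(s)})\le|A|\big(\tfrac s{\operatorname{null}(A)}+1\big)\le ms+n$. Dividing by $s$ and letting $s\to\infty$ gives
$$\widehat\alpha(I)=\min_{\operatorname{null}(A)>0}\frac{|A|}{\operatorname{null}(A)}.\tag{5}$$

In the diamond the ratio is $\tfrac52$ for $A=E$ and at least $3$ for sets of nullity $1$, so $\widehat\alpha(I)=\tfrac52$, as claimed in Section 1.

## 4. The asymptotic resurgence equals $R$

**Step 6: $\widehat\rho(I)\le R$.** The aim is to show that $I^{(st)}\subseteq I^{rt}$ for $t\gg0$ whenever $s/r>R$. Let $x^a\in I^{(st)}$, and slice $a$ into the sets $A_h$. For each $h$ with $\operatorname{null}(A_h)>0$ choose an optimal packing, the same one whenever the set is the same: numbers $y_C(h)\ge0$ with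
$$\mathbf 1_{A_h}\ge\sum_{C\subseteq A_h}y_C(h)\mathbf 1_C,\qquad \sum_Cy_C(h)=\nu(A_h)\ge\frac{\operatorname{null}(A_h)}R .$$
For all other $h$ and $C$ put $y_C(h)=0$; slices of nullity $0$ contribute nothing to (3). With $z_C=\int_0^\infty y_C(h)\,dh$, equations (2) and (3) give
$$a\ge\sum_Cz_C\mathbf 1_C,\qquad\sum_Cz_C\ge\frac1R\int_0^\infty\operatorname{null}(A_h)\,dh\ge\frac{st}R .$$
Let $c$ be the number of circuits of $M$. Rounding down, $a\ge\sum_C\lfloor z_C\rfloor\mathbf 1_C$ and $\sum_C\lfloor z_C\rfloor\ge st/R-c$. So $x^a$ is divisible by $\prod_Cx_C^{\lfloor z_C\rfloor}$, and $x^a\in I^k$ for every integer $0\le k\le st/R-c$. Since $s/R>r$, the number $k=rt$ qualifies as soon as $t$ is large. How large does not depend on $a$, because $c$ does not. Hence $I^{(st)}\subseteq I^{rt}$ for $t\gg0$, and no $s/r>R$ belongs to the set defining $\widehat\rho(I)$.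

**Step 7: $\widehat\rho(I)\ge R$.** The aim is to generalize the weights $\tfrac12$ on $a,c,e$ from the diamond. Let $A$ attain $R$, and let $s/r<R$ with $s,r$ positive integers. The linear program defining $\nu(A)$ is feasible and bounded, so by linear programming duality
$$\nu(A)=\min\{w(A):\ w\in\mathbb R^A_{\ge0},\ w(C)\ge1\text{ for all circuits }C\subseteq A\},$$
and the minimum is attained by some $w$. Extend $w$ by $w_i=1$ for $i\notin A$. A circuit not contained in $A$ contains some $i\notin A$, so now
$$w(C)\ge1\ \text{ for all circuits $C$ of $M$},\qquad w(A)=\nu(A).\tag{6}$$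
A monomial $x^b\in I^k$ is divisible by a product of $k$ generators $x_C$, so $\sum_iw_ib_i\ge k$. Put $b_t=\lceil st/\operatorname{null}(A)\rceil\mathbf 1_A$. By (4) and (1), $x^{b_t}\in I^{(st)}$, and its weight is at most
$$\Big(\frac{st}{\operatorname{null}(A)}+1\Big)\nu(A)=\frac{st}R+\nu(A),$$
which is less than $rt$ for $t\gg0$ because $s/R<r$. So $I^{(st)}\not\subseteq I^{rt}$ for all $t\gg0$. Every positive rational below $R$ therefore lies in the set defining $\widehat\rho(I)$, and $\widehat\rho(I)\ge R$. Together with Step 5 this proves part 1.

## 5. Why disjoint circuits and equal weights are not enough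

By part 1 the conjecture is now a statement about matroids only: $\operatorname{null}(A)/\nu(A)\le\omega/\widehat\alpha$ for an $A$ that attains $R$. By (5), $\operatorname{null}(A)\le|A|/\widehat\alpha$. So it would be enough to know that
$$\nu(A)\ge\frac{|A|}{\omega},\tag{7}$$
that is, to find a fractional packing of circuits in $A$ with total weight at least $|A|/\omega$.

For arbitrary $A$, (7) is false: if $M$ is a triangle with two pendant edges and $A=E$, then $\nu(A)=1$ but $|A|/\omega=\tfrac53$. The pendant edges are coloops, and they do no harm. Let $A'$ be the union of the circuits contained in $A$. By (M2), passing from $A$ to $A'$ deletes only coloops of $M|A$, so $\operatorname{null}(A')=\operatorname{null}(A)$. The circuits inside $A$ and $A'$ are the same, and the packing constraints at elements of $A\setminus A'$ read $0\le1$, so $\nu(A')=\nu(A)$. Hence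
$$\text{the maximum }R\text{ is attained by some }A\text{ that is a union of circuits.}\tag{8}$$

For such $A$, how can we find a packing of weight at least $|A|/\omega$? The first attempt is to take disjoint circuits. In the diamond, any two cycles share an edge, so this gives weight $1$, while $|E|/\omega=\tfrac54$. Fractions are needed.

The second attempt is to give all circuits the same weight $\theta$. In the diamond this works: each edge lies in exactly two cycles. Now take the vectors
$$1=(1,0),\quad2=(0,1),\quad3=(1,1),\quad4=(1,2),\quad5=(2,4)\quad\text{in }\mathbb Q^2 .$$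
Here $4$ and $5$ are parallel and there are no other parallel pairs. The circuits are $45$, $123$, and the six triples $ij4$, $ij5$ with $\{i,j\}\subset\{1,2,3\}$; there are eight in all. Element $1$ lies in five of them, namely $123,124,134,125,135$, while $4$ lies in only four, namely $45,124,134,234$. The constraint at $1$ forces $\theta\le\tfrac15$, so the total weight is at most $\tfrac85$. But (7) asks for $\tfrac53$, since $|E|=5$ and $\omega=3$. The loss occurs at $4$ and $5$, which are covered only $\tfrac45$ of the way.

This shows what to ask for. If a packing is *exact*, meaning $\sum_Cy_C\mathbf 1_C=\mathbf 1_A$, then summing over the elements of $A$ gives $|A|=\sum_Cy_C|C|\le\omega\sum_Cy_C$, and (7) follows. So we want weights on the circuits that cover every element equally. Equivalently, we want a random circuit that contains each element of $A$ with the same nonzero probability.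

It is convenient to look at the complement of that circuit, which by (M3) is a hyperplane of the dual matroid. Hyperplanes can be built inductively: choose a rank-one flat $F$, then choose a hyperplane containing it by induction in the contraction by $F$. The chosen flat is favored, since its elements are certain to lie in the hyperplane. How strongly they are favored depends on $F$, and choosing $F$ with suitable unequal probabilities evens this out.

## 6. A random hyperplane that treats all elements alike

**Lemma 1.** Let $N$ be a loopless matroid of rank at least $1$ on a finite set $F_0$. There is a probability distribution $p$ on the hyperplanes of $N$, with $p_H>0$ for every hyperplane $H$, and a constant $q<1$ such that $\Pr_p(e\in H)=q$ for every $e\in F_0$.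

*Proof.* We use induction on the rank.

**Base case.** In rank $1$ a hyperplane is a flat of rank $0$. The only such flat is the set of loops, which is $\emptyset$. Take $p_\emptyset=1$ and $q=0$.

**Apply induction in each contraction.** Let the rank be at least $2$. By (M4) the rank-one flats $F$ partition $F_0$, and each $N/F$ is loopless, of rank one less and still at least $1$, with hyperplanes $H\setminus F$ for $H\supseteq F$ a hyperplane of $N$. Induction gives a distribution $p^F$ on the hyperplanes of $N$ containing $F$, positive on all of them, and a constant $q_F<1$ with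
$$\Pr_{p^F}(e\in H)=\begin{cases}1,&e\in F,\\ q_F,&e\in F_0\setminus F.\end{cases}$$

**Mix so that the advantage of each flat is the same.** Choose $\lambda_F>0$ with $\sum_F\lambda_F=1$ and $\lambda_F$ proportional to $1/(1-q_F)$. This is possible because $q_F<1$. Put $p=\sum_F\lambda_Fp^F$. For $e\in F_0$ let $F(e)$ be the rank-one flat containing it. Then
$$\Pr_p(e\in H)=\lambda_{F(e)}+\sum_{F\ne F(e)}\lambda_Fq_F=\sum_F\lambda_Fq_F+\lambda_{F(e)}\big(1-q_{F(e)}\big).$$
The first term does not involve $e$, and $\lambda_F(1-q_F)$ is the same for all $F$. So the probability does not depend on $e$; call it $q$.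

**Positivity and $q<1$.** A hyperplane $H$ has rank at least $1$, so it contains some element $e$ and, being a flat, contains $F(e)$. Thus $p_H\ge\lambda_{F(e)}p^{F(e)}_H>0$. Finally, hyperplanes are proper subsets of $F_0$, so $q|F_0|=\sum_{e}\Pr_p(e\in H)=\sum_Hp_H|H|<|F_0|$. Hence $q<1$. $\square$

**Lemma 2.** Let $A\neq\emptyset$ be a union of circuits of $M$. There are $y_C>0$, one for every circuit $C\subseteq A$, with $\sum_{C\subseteq A}y_C\mathbf 1_C=\mathbf 1_A$.

*Proof.* Every element of $A$ lies in a circuit contained in $A$, so $M|A$ has no coloops, and its nullity is positive. By (M3), $N=(M|A)^*$ is loopless of rank $\operatorname{null}(A)\ge1$, and the circuits of $M|A$ are the sets $A\setminus H$ with $H$ a hyperplane of $N$. With $p$ and $q$ from Lemma 1 put $y_{A\setminus H}=p_H/(1-q)>0$. For $e\in A$,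
$$\sum_{C\ni e}y_C=\frac1{1-q}\sum_{H\not\ni e}p_H=\frac{1-q}{1-q}=1.\qquad\square$$

**The two examples again.** In the diamond $N$ has rank $2$. Its three rank-one flats are its three hyperplanes, and all $q_F$ are $0$. So $p$ is uniform, $q=\tfrac13$, and $y_C=\tfrac13\big/\tfrac23=\tfrac12$.

For the five vectors, $N$ has rank $3$. Its hyperplanes are the complements of the eight circuits: $123$, $45$, and the six pairs $i4$, $i5$ with $i\in\{1,2,3\}$. The rank-one flats are the singletons: $N$ is loopless, and any two elements are separated by one of these hyperplanes, so there are no parallel pairs.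

* For $F=\{i\}$ with $i\le3$, three hyperplanes contain $F$. As in the diamond, the rank-two contraction gives the uniform distribution on them, so $q_F=\tfrac13$ and $1/(1-q_F)=\tfrac32$.
* For $F=\{4\}$ or $\{5\}$, four hyperplanes contain $F$, so $q_F=\tfrac14$ and $1/(1-q_F)=\tfrac43$.

Normalizing, $\lambda=\tfrac9{43}$ for $1,2,3$ and $\tfrac8{43}$ for $4,5$. Therefore
$$p_{123}=3\cdot\tfrac9{43}\cdot\tfrac13=\tfrac9{43},\qquad p_{i4}=p_{i5}=\tfrac9{43}\cdot\tfrac13+\tfrac8{43}\cdot\tfrac14=\tfrac5{43},\qquad p_{45}=2\cdot\tfrac8{43}\cdot\tfrac14=\tfrac4{43}.$$
Element $1$ has probability $\tfrac{9+5+5}{43}$ and element $4$ has probability $\tfrac{5+5+5+4}{43}$; both equal $\tfrac{19}{43}=q$. The circuit weights are $y_{45}=\tfrac9{24}$, $y_{123}=\tfrac4{24}$, and $\tfrac5{24}$ on each of the six triples $ij4$, $ij5$. Element $4$ is covered $\tfrac{9+15}{24}=1$ times and element $1$ is covered $\tfrac{4+20}{24}=1$ times. The total is $\tfrac{43}{24}\ge\tfrac53$, as (7) requires.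

## 7. The bound, its weighted form, and equality

Let $\ell\in\mathbb R^n_{\ge0}$ with $\ell(C)>0$ for all circuits $C$, and put $L=\max_C\ell(C)$. If $\operatorname{null}(A)>0$, then $A$ contains a circuit $C$ and $\ell(A)\ge\ell(C)>0$. Hence $\widehat\ell>0$.

**Step 8: the upper bound in part 3, and part 2.** The aim is to feed the exact packing into the formula $\widehat\rho(I)=R$. By (8) choose a union of circuits $A$ with $R=\operatorname{null}(A)/\nu(A)$, and take $y$ from Lemma 2. It is feasible in the definition of $\nu(A)$. Pairing $\mathbf 1_A=\sum_Cy_C\mathbf 1_C$ with $\ell$ gives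
$$\ell(A)=\sum_{C\subseteq A}y_C\,\ell(C)\le L\sum_{C\subseteq A}y_C\le L\,\nu(A).\tag{9}$$
Hence $1/\nu(A)\le L/\ell(A)$, and
$$\widehat\rho(I)=\frac{\operatorname{null}(A)}{\nu(A)}\le L\,\frac{\operatorname{null}(A)}{\ell(A)}\le\frac L{\widehat\ell}.\tag{10}$$
For $\ell=(1,\dots,1)$ we have $L=\omega(I)$, and $\widehat\ell=\widehat\alpha(I)$ by (5). So
$$\widehat\rho(I_{\Delta(M)})\le\frac{\omega(I_{\Delta(M)})}{\widehat\alpha(I_{\Delta(M)})},$$
which is part 2: the conjecture is true.

**Step 9: the lower bound in part 3.** The aim is to bound $\nu$ from above on a set where $\widehat\ell$ is attained. Let $A$ be such a set. For any feasible $y$,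
$$\min_{C'}\ell(C')\sum_{C\subseteq A}y_C\le\sum_{C\subseteq A}y_C\,\ell(C)\le\ell(A),$$
where the last inequality pairs $\sum y_C\mathbf 1_C\le\mathbf 1_A$ with $\ell\ge0$. So $\nu(A)\le\ell(A)/\min_{C'}\ell(C')$, and
$$\widehat\rho(I)=R\ge\frac{\operatorname{null}(A)}{\nu(A)}\ge\min_{C'}\ell(C')\,\frac{\operatorname{null}(A)}{\ell(A)}=\frac{\min_{C'}\ell(C')}{\widehat\ell}.$$

**Step 10: the lower bound is attained by some $\ell$.** Take $\ell=w$ from (6), where $A$ attains $R$. It is nonnegative with $w(C)\ge1>0$ for all circuits, so it is admissible. Moreover $\widehat w\le w(A)/\operatorname{null}(A)=\nu(A)/\operatorname{null}(A)=1/R$. Hence $\min_Cw(C)/\widehat w\ge R=\widehat\rho(I)$. By Step 9 the reverse inequality also holds. So $\widehat\rho(I)=\max_\ell\min_C\ell(C)/\widehat\ell$, and part 3 is proved.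

**Step 11: equality forces all circuits in $A$ to be maximal.** Suppose $\widehat\rho(I)=L/\widehat\ell$. Then both inequalities in (10) are equalities for the set $A$ of Step 8. The second gives $\ell(A)/\operatorname{null}(A)=\widehat\ell$, and the first gives $\ell(A)=L\,\nu(A)$. So equality holds throughout (9), and in particular $\sum_{C\subseteq A}y_C\,(L-\ell(C))=0$. Every summand is nonnegative, and Lemma 2 provides $y_C>0$ for *every* circuit $C\subseteq A$. Therefore $\ell(C)=L$ for all of them. This is where the positivity in Lemma 1 is used.

**Step 12: the converse.** Suppose $\operatorname{null}(A)>0$, $\ell(A)/\operatorname{null}(A)=\widehat\ell$, and $\ell(C)=L$ for every circuit $C\subseteq A$. Any feasible $y$ satisfies $L\sum y_C=\sum y_C\,\ell(C)\le\ell(A)$, so $\nu(A)\le\ell(A)/L$. Hence $\widehat\rho(I)\ge\operatorname{null}(A)/\nu(A)\ge L\operatorname{null}(A)/\ell(A)=L/\widehat\ell$, and equality follows from (10). The last sentence of part 4 is the case $\ell=(1,\dots,1)$. This completes the proof of the theorem. $\blacksquare$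

## 8. Uniform matroids and $K_4$

**The bound is attained by uniform matroids.** Let $M=U_{k,n}$ with $k<n$: the independent sets are those of size at most $k$. All circuits have size $k+1$. A set of size $j>k$ has nullity $j-k$, and sets of size at most $k$ have nullity $0$. The ratio $j/(j-k)=1+k/(j-k)$ is nonincreasing in $j$, so $\widehat\alpha(I)=n/(n-k)$, attained at $A=E$. Every circuit has size $\omega$, so part 4 gives
$$\widehat\rho(I)=\frac{\omega(I)}{\widehat\alpha(I)}=\frac{(k+1)(n-k)}n .$$

**The bound is strict for $K_4$.** Let $M=M(K_4)$, with six edges and rank $3$. The circuits are the four triangles and the three $4$-cycles. Two distinct triangles share exactly one edge, so their union has five edges. A $4$-cycle omits a perfect matching, and each triangle contains exactly one edge of each perfect matching, so the union of a triangle and a $4$-cycle has five edges. Two distinct $4$-cycles omit disjoint matchings, so their union is $E$. Hence the nonempty unions of circuits are the single circuits, the sets $E$ minus an edge, and $E$. The ratios $|A|/\operatorname{null}(A)$ are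

* $3$ and $4$ for single circuits,
* $5/2$ for $E$ minus an edge (rank $3$, nullity $2$),
* $6/3=2$ for $E$.

Any other $A$ of positive nullity has the same nullity as the union of the circuits it contains and more elements, so its ratio is larger. Thus $\widehat\alpha(I)=2$, attained only at $A=E$. Since $\omega(I)=4$, the bound is $2$. As $E$ contains both triangles and $4$-cycles, part 4 shows that $\widehat\rho(I)<2$.

Part 1 gives the exact value. As shown before (8), only unions of circuits need to be examined.

* For $E$: weight $\tfrac12$ on each of the four triangles is feasible, because each edge lies in two triangles, and the total is $2$. Conversely, all circuits have size at least $3$, so $3\sum y_C\le\sum y_C|C|\le6$. Thus $\nu(E)=2$, and the ratio $\operatorname{null}/\nu$ is $3/2$.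
* For $E$ minus an edge: this is the diamond, with $\nu=\tfrac32$ and ratio $4/3$.
* For single circuits: $\operatorname{null}=\nu=1$, with ratio $1$.

Hence $\widehat\rho(I)=\tfrac32$, strictly below the bound $2$.
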